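\title{Every closed Riemannian manifold has a geodesic Swiss cheese model}

\begin{abstract}
A geodesic Swiss cheese model of a closed Riemannian manifold is what remains after one removes finitely many disjoint strictly convex balls in such a way that no geodesic stays in the remainder forever. We prove the conjecture, posed in a paper of Katz, that every closed Riemannian manifold has such a model. The balls are small metric balls whose centers are selected at random from a fine net, and a union bound proves the conjecture. The Lov\'asz Local Lemma gives more. With balls of one small radius $\varepsilon$ that fill at most a fraction $\theta$ of the volume, one can block every geodesic segment of length $C_n'\frac{\varepsilon}{\theta}\log\frac1\theta$, while for small $\theta$ some segment of length $c_n\frac{\varepsilon}{\theta}$ always misses all the balls. With locally finite families of balls, the statement extends to all Riemannian manifolds without boundary, complete or not.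
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Cut disjoint convex holes into a Riemannian manifold. Can the holes be placed so that every geodesic falls into one of them?

Throughout, $(N,g)$ is a smooth Riemannian manifold of dimension $n$ without boundary, and \emph{closed} means compact without boundary. Geodesics are nonconstant and parametrized by arc length. We write $d$ for the Riemannian distance, $B(x,r)$ for the \emph{closed} metric ball, $SN$ for the unit tangent bundle, and $\gamma_v$ for the maximal geodesic with $\gamma_v'(0)=v\in SN$. A \emph{smooth ball} in $N$ is the image of the closed unit ball of $\mathbb R^n$ under a smooth embedding.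

\begin{definition}\label{def:convex}
A smooth ball $B\subset N$ is \emph{strictly convex} if
\begin{itemize}
\item[(i)] the second fundamental form of $\partial B$ with respect to the inward normal is positive definite, and
\item[(ii)] any two distinct points of $B$ are joined by a unique minimizing geodesic of $N$, and the relative interior of this geodesic lies in $\operatorname{int}B$.
\end{itemize}
\end{definition}

Both properties are customary meanings of strict geodesic convexity. We require both, so that the results hold under either reading. By (i), a geodesic tangent to $\partial B$ stays outside $B$ near the point of tangency, except at that point. For $n=1$ condition (i) is empty.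

For a family $\mathcal B=\{B_\alpha\}$ of pairwise disjoint smooth balls we put $M_{\mathcal B}=N\setminus\bigcup_\alpha\operatorname{int}B_\alpha$.

\begin{definition}\label{def:model}
Let $N$ be closed and let $\mathcal B$ be a finite family of pairwise disjoint smooth balls in $N$. The manifold with boundary $(M_{\mathcal B},g|_{M_{\mathcal B}})$ is a \emph{geodesic Swiss cheese model} of $(N,g)$ if
\begin{itemize}
\item[(1)] every ball of $\mathcal B$ is strictly convex, and
\item[(2)] for every geodesic $\gamma:\mathbb R\to N$, closed geodesics included, each connected component of $\gamma^{-1}(M_{\mathcal B})$ is a compact interval or a point.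
\end{itemize}
We also call the family $\mathcal B$ itself a model.
\end{definition}

Condition (2) makes the metric on $M_{\mathcal B}$ non-trapping: a geodesic spends only finite stretches of time in $M_{\mathcal B}$. The following conjecture is posed in \cite{Katz}: \emph{every closed Riemannian manifold admits a geodesic Swiss cheese model.} We prove it.

It is convenient to restate (2) as a condition on geodesic rays, in a form that makes sense on incomplete manifolds too.

\begin{lemma}\label{lem:rays}
Let $\mathcal B$ be a family of pairwise disjoint smooth balls in a Riemannian manifold $N$. The following are equivalent.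
\begin{itemize}
\item[(a)] For every maximal geodesic $\gamma:I\to N$, all components of $\gamma^{-1}(M_{\mathcal B})$ are compact subsets of $I$.
\item[(b)] For every $v\in SN$ there is a time $t\ge0$ at which $\gamma_v(t)$ lies in the interior of a ball of $\mathcal B$.
\end{itemize}
\end{lemma}

\begin{proof}
The interval $I$ is open. The set $M_{\mathcal B}$ is closed, so a component $I_0$ of $\gamma^{-1}(M_{\mathcal B})$ is an interval or a point, closed in $I$. Assume (b) and let $a\in I_0$. Applied to $\gamma'(a)$ and to $-\gamma'(a)$, (b) gives times $t_-<a<t_+$ in $I$ that are not in $\gamma^{-1}(M_{\mathcal B})$. So $I_0$ is a closed subset of $[t_-,t_+]\subset I$, and it is compact. If (b) fails for $v$, then the component of $0$ in $\gamma_v^{-1}(M_{\mathcal B})$ contains $I\cap[0,\infty)$; it has no largest element and is not compact.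
\end{proof}

On a closed manifold, (b) holds uniformly as soon as it holds: the sets $\{v:\gamma_v([0,T])\text{ meets the interior of a ball}\}$ are open in $SN$, increase with $T$ and cover the compact space $SN$, so one of them is all of $SN$. Call a geodesic segment that avoids the interiors of all balls a \emph{free path}. A model is thus a finite family of disjoint strictly convex balls whose free paths have bounded length, and the least bound measures how good the model is.

Without the disjointness requirement there would be nothing to prove, since finitely many open convex balls cover $N$. Disjoint balls leave gaps, and the question is whether the gaps can be kept from lining up along a geodesic. On a circle a single short arc is a model. On the simplest surfaces one finds models by hand.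

\begin{example}[the round sphere]\label{ex:sphere}
On $S^2\subset\mathbb R^3$ let $B(z,r)=\{x:\langle x,z\rangle\ge\cos r\}$ be a cap of radius $r<\pi/2$. It is strictly convex: along a great circle $\gamma$ the function $\varphi=-\langle\gamma,z\rangle$ satisfies $\varphi''=-\varphi>0$ in the open hemisphere around $z$, and the short arc between two points of the cap stays in that hemisphere. On the great circle $\nu^\perp\cap S^2$, $|\nu|=1$, the maximum of $\langle x,z\rangle$ is $\sqrt{1-\langle z,\nu\rangle^2}$, so the circle enters the open cap exactly if $|\langle z,\nu\rangle|<\sin r$. Take the three caps centered at $e_1,e_2,e_3$ with $1/\sqrt3<\sin r<1/\sqrt2$. They are disjoint because $r<\pi/4$, and every unit vector $\nu$ has a coordinate with $|\nu_i|\le1/\sqrt3$. So three caps form a model. Two disjoint caps never do: the open cones over them are disjoint and convex, so a plane through the origin separates them.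
\end{example}

\begin{example}[a flat torus]\label{ex:lattice}
Disjoint discs of equal radius centered at the points of $\mathbb Z^2$ have radius less than $\frac12$ and miss the line $y=\frac12$. Now take discs of radius $0.4$ at the points of $\mathbb Z^2$ and of radius $0.3$ at the points of $\mathbb Z^2+(\frac12,\frac12)$. They are disjoint since $0.7<1/\sqrt2$. A line $y=c$ has $\operatorname{dist}(c,\mathbb Z)<0.4$ or $\operatorname{dist}(c,\mathbb Z+\frac12)\le0.1$, so it enters discs periodically; the same holds for vertical lines. For a primitive direction $(p,q)\in\mathbb Z^2$ with $pq\ne0$, the parallel lines through lattice points are $1/\sqrt{p^2+q^2}\le1/\sqrt2$ apart, so every line in this direction passes periodically within $1/(2\sqrt2)<0.4$ of $\mathbb Z^2$. Rays of irrational slope are dense modulo $\mathbb Z^2$. On $\mathbb R^2/(2\mathbb Z)^2$, whose injectivity radius $1$ exceeds the diameters of the discs, these eight discs form a model.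
\end{example}

Both examples use a complete list of the geodesics, which a general metric does not offer. A count suggests that the conjecture is true nevertheless, and that the balls should be small and placed at random. Fix a length $T$. Up to an error of size $\varepsilon$ there are only about $\varepsilon^{-(2n-1)}$ geodesic segments of length $T$, because $\dim SN=2n-1$. If balls of radius $\varepsilon$ are scattered at random with a fixed density, each segment has about $T/\varepsilon$ independent chances to be hit, and it survives with probability $e^{-cT/\varepsilon}$. The exponential beats the polynomial. This is the proof of the first theorem.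

\begin{theorem}\label{thm:closed}
Let $(N,g)$ be closed, $n\ge2$. There are $T>0$ and $\varepsilon_0>0$ such that for every $\varepsilon\in(0,\varepsilon_0)$ there is a finite set $Z\subset N$ with $d(z,z')>3\varepsilon$ for $z\ne z'$ in $Z$, such that the balls $B(z,\varepsilon)$, $z\in Z$, are strictly convex smooth balls and every geodesic segment of length $T$ meets $\operatorname{int}B(z,\varepsilon)$ for some $z\in Z$. Consequently $\{B(z,\varepsilon)\}_{z\in Z}$ is a geodesic Swiss cheese model.
\end{theorem}

A closed manifold of dimension one is a finite union of circles, and one arc shorter than half the circle in each of them is a model. So Theorem~\ref{thm:closed} proves the conjecture. The second theorem is local: the length of the blocked segments is a multiple of the radius of the nearby balls, with a factor that does not depend on the metric, and neither compactness nor completeness is needed. The parameter $R$ prescribes how sparse the balls are.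

\begin{theorem}\label{thm:local}
For each $n\ge2$ there is a constant $C_n$ such that, with $L:=C_nR^n\log R$ for $R\ge3$, the following holds. Let $(N,g)$ be any connected $n$-dimensional Riemannian manifold without boundary, not necessarily compact or complete, and let $h:N\to(0,\infty)$ be continuous. There are a continuous function $\rho:N\to(0,\infty)$ with $\rho\le h$ and a set $Z\subset N$ such that
\begin{itemize}
\item[(1)] the balls $B_z:=B(z,\rho(z))$, $z\in Z$, are strictly convex (compact) smooth balls and form a locally finite family, and the balls $B(z,\frac R2\rho(z))$, $z\in Z$, are pairwise disjoint;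
\item[(2)] for every $y\in N$, every maximal geodesic $\gamma$ with $\gamma(0)=y$ is defined on $[0,2L\rho(y)]$ and satisfies $d(\gamma(s),z)<\frac12\rho(z)$ for some $z\in Z$ and $s\in[0,2L\rho(y)]$.
\end{itemize}
If $N$ is compact, then \textup{(1)} and \textup{(2)} can be achieved with $\rho\equiv\varepsilon$ for every $\varepsilon\in(0,\varepsilon_0(N,g,R))$.
\end{theorem}

\begin{corollary}\label{cor:all}
On every Riemannian manifold $N$ without boundary there is a locally finite family $\mathcal B$ of pairwise disjoint strictly convex smooth balls such that for every maximal geodesic $\gamma:I\to N$ all components of $\gamma^{-1}(M_{\mathcal B})$ are compact subsets of $I$.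
\end{corollary}

Off closed manifolds the radii must in general vary. In $\mathbb R^2\setminus\{0\}$ only finitely many disjoint compact discs of a fixed radius meet the unit disc, so together they miss a punctured neighborhood of $0$, and a ray that runs into the puncture from there is never blocked.

How short can free paths be made? Balls of radius $\varepsilon$ that fill a fraction $\theta$ of the volume occur at a rate of about $\theta\varepsilon^{-n}$ per unit volume, and each presents a cross-section of about $\varepsilon^{n-1}$. One expects a typical geodesic to travel a distance of order $\varepsilon/\theta$ between two balls. The last theorem says that the \emph{worst} geodesic can be held to this distance up to a logarithm.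

\begin{theorem}\label{thm:path}
Let $(N,g)$ be closed, $n\ge2$. There are constants $c_n,C_n'>0$ depending only on $n$ with the following properties.
\begin{itemize}
\item[(a)] For each $\theta\in(0,0.7^n]$ and all $\varepsilon<\varepsilon_0(N,g,\theta)$ there is a geodesic Swiss cheese model consisting of metric balls of radius $\varepsilon$ with total volume at most $\theta\operatorname{vol}(N)$ such that every geodesic segment of length $C_n'\frac{\varepsilon}{\theta}\log\frac1\theta$ meets the interior of a ball.
\item[(b)] For $\varepsilon<\varepsilon_1(N,g)$, if $\mathcal B$ is any finite family of disjoint metric balls of radius $\varepsilon$ of total volume $\theta\operatorname{vol}(N)$ with $0<\theta\le3^{-n}/6$, then some geodesic segment of length $c_n\varepsilon/\theta$ is disjoint from all the balls.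
\end{itemize}
\end{theorem}

Fix $\theta\le3^{-n}/6$, so that both parts apply, and consider all finite families of disjoint $\varepsilon$-balls that fill at most the fraction $\theta$ of the volume. By (b), each of them has a free path of length $c_n\varepsilon/\theta$; by (a), one of them has none of length $C_n'\frac{\varepsilon}{\theta}\log\frac1\theta$. So the optimal worst free path is of exact order $\varepsilon$ as $\varepsilon\to0$, and its dependence on $\theta$ is determined up to the factor $\log\frac1\theta$.

If $N$ is disconnected, we put $d=\infty$ between components. A closed manifold has finitely many components, and Theorems~\ref{thm:closed} and~\ref{thm:path}(a) follow by applying the connected case to each; in their proofs $N$ is connected. Section~\ref{sec:torus} carries out the random construction on a flat torus with explicit numbers, and Section~\ref{sec:closed} proves Theorem~\ref{thm:closed}. Sections~\ref{sec:scales} and~\ref{sec:lll} prove Theorem~\ref{thm:local} and Corollary~\ref{cor:all}, and Section~\ref{sec:path} proves Theorem~\ref{thm:path}.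

\section{Random discs in a flat torus}\label{sec:torus}

The random balls have to be disjoint for every outcome, and distant regions have to be independent. On the torus $\mathbb T^2=\mathbb R^2/\mathbb Z^2$ a first attempt is to cut the torus into small squares and to put one disc at a random place inside each square. This fails with certainty: the walls of the squares form closed geodesics that no disc reaches. What is needed in addition is that \emph{every} place has a definite chance to be covered. The following selection rule achieves all three goals: mark candidate centers independently, and keep a marked one only if no other candidate close to it is marked.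

\begin{lemma}[selection rule]\label{lem:select}
Let $X$ be a countable set, $0<q<1$, and for each $x\in X$ let $E(x)\subset X$ be a finite set containing $x$. Let $\omega\subset X$ be the random subset that contains each point independently with probability $q$, and let
\[
Z=Z(\omega)=\{x\in X:\ \omega\cap E(x)=\{x\}\}.
\]
\begin{itemize}
\item[(S1)] If $x'\in E(x)$ and $x'\ne x$, then $x$ and $x'$ do not both lie in $Z$, for any $\omega$.
\item[(S2)] $P(x\in Z)=q(1-q)^{\#E(x)-1}$.
\item[(S3)] The event $\{x\in Z\}$ is determined by $\omega\cap E(x)$. Events determined by the traces of $\omega$ on pairwise disjoint subsets of $X$ are independent.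
\end{itemize}
\end{lemma}

\begin{proof}
If $x\in Z$ and $x'\in E(x)\setminus\{x\}$, then $x'\notin\omega\supset Z$. Statements (S2) and (S3) follow from the definition of $\omega$.
\end{proof}

We call $E(x)$ the \emph{exclusion set} of $x$. Let $m\ge5$ be an integer and $s=1/m$. We look for disjoint discs of radius $s$ in $\mathbb T^2$ that block every segment of length $\frac12$. Since $s<\frac14$, such discs are strictly convex.

\emph{Selection.} Let $X=s\mathbb Z^2/\mathbb Z^2$, $q=\frac12$ and $E(x)=X\cap B(x,2s)$. By (S1) distinct points of $Z$ are more than $2s$ apart, so the discs $B(z,s)$, $z\in Z$, are disjoint. The integer points of norm at most $2$ are the origin and four points each of norm $1$, $\sqrt2$ and $2$. Hence $\#E(x)=13$ and $P(x\in Z)=2^{-13}$.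

\emph{One segment.} Let $\gamma:[0,\frac12]\to\mathbb T^2$ be a segment. Then $d(\gamma(t),\gamma(t'))=|t-t'|$, because a vector $w$ with $|w|\le\frac12$ satisfies $|w-\lambda|\ge1-|w|\ge|w|$ for $\lambda\in\mathbb Z^2\setminus\{0\}$. For the more than $m/12$ integers $k$ with $0\le6sk\le\frac12$ let $x_k\in X$ be a point nearest to $\gamma(6sk)$; it is within $s/\sqrt2<0.71s$. The points $x_k$ are at least $(6-\sqrt2)s>4s$ apart, so their exclusion sets are disjoint, and by (S3)
\[
P(\text{no }x_k\text{ lies in }Z)\le(1-2^{-13})^{m/12}\le e^{-m/98304}.
\]

\emph{All segments.} There are uncountably many segments, but a selected $x_k$ does more than block $\gamma$: the point $\gamma(6sk)$ lies at depth more than $0.29s$ inside the disc, so all segments within $0.29s$ of $\gamma$ are blocked too. As test segments take those that start on the grid $\frac s{10}\mathbb Z^2/\mathbb Z^2$ in one of the directions of angle $2\pi l/(8m)$, $l\in\mathbb Z$. There are $100m^2\cdot8m$ of them. An arbitrary segment starts within $s/(10\sqrt2)<0.08s$ of the grid and makes an angle of at most $\pi s/8$ with a test direction, so up to time $\frac12$ it stays within $0.08s+\pi s/16<0.28s$ of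 a test segment. The probability that some test segment has no $x_k$ in $Z$ is at most
\[
800\,m^3e^{-m/98304},
\]
which tends to $0$. For $m=10^7$ it is less than $e^{56}e^{-101}$. For such $m$ there is an $\omega$ for which every segment of length $\frac12$ comes within $0.71s+0.28s<s$ of a point of $Z$.

The argument used four properties of the torus: small discs are convex, a small disc contains boundedly many points of the net, short geodesics minimize length, and geodesics with close initial vectors stay close for a bounded time. All four hold on every closed manifold.

\section{Closed manifolds: the union bound}\label{sec:closed}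

\subsection*{Normal balls and convexity}
We recall the facts on normal coordinates that are used in the rest of the paper. Call $r>0$ a \emph{normal radius} at $x\in N$ if $\exp_x$ is defined on a neighborhood of $\{|\xi|\le r\}\subset T_xN$ and is a diffeomorphism from it onto its image. The Gauss lemma then gives, without any completeness assumption: $B(x,r)=\exp_x(\{|\xi|\le r\})$; $d(x,\exp_x\xi)=|\xi|$ for $|\xi|\le r$; and the radial geodesic is the unique shortest curve in $N$ from $x$ to $\exp_x\xi$. In particular $B(x,r)$ is a smooth ball with interior $\{d(x,\cdot)<r\}$, geodesics issuing from $x$ are defined on $[0,r]$, and $f_x=\frac12d(x,\cdot)^2$ is smooth on $B(x,r)$. Every smaller radius is normal as well. On a closed manifold the injectivity radius $i_0$ is positive, and every $r<i_0$ is normal at every point.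

The Hessian of a smooth function $f$ is given in coordinates by $\operatorname{Hess}f(\xi,\xi)=(\partial_i\partial_jf-\Gamma_{ij}^k\partial_kf)\xi^i\xi^j$, and $(f\circ\gamma)''=\operatorname{Hess}f(\gamma',\gamma')$ along a geodesic $\gamma$. The second fundamental form of a regular level set of $f$ with respect to the normal $-\nabla f/|\nabla f|$ is the restriction of $\operatorname{Hess}f/|\nabla f|$.

\begin{lemma}\label{lem:convex}
Let $x\in N$ and $r>0$. Suppose that $2r$ is a normal radius at every point of $B(x,r)$ and that $\operatorname{Hess}f_x$ is positive definite on $B(x,2r)$. Then $B(x,r)$ is a strictly convex smooth ball.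
\end{lemma}

\begin{proof}
The boundary of $B(x,r)=\{f_x\le r^2/2\}$ is a regular level set of $f_x$, and $-\nabla f_x$ points inward; this gives (i). Let $y\ne y'$ be points of $B(x,r)$. Then $y'\in B(y,2r)$, so there is a unique minimizing geodesic $\gamma:[0,\ell]\to N$ from $y$ to $y'$, and $\ell\le2r$. Each of its points is within $r$ of $y$ or of $y'$, so $\gamma$ stays in $B(x,2r)$. There $(f_x\circ\gamma)''>0$, hence $f_x(\gamma(t))<\max(f_x(y),f_x(y'))\le r^2/2$ for $0<t<\ell$. This is (ii).
\end{proof}

\subsection*{Uniform constants}
Let $N$ be closed and connected, $n\ge2$. Compactness is used to make the following constants independent of the point and of $\varepsilon$.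

\emph{Convexity.} In normal coordinates at $x$ we have $f_x=\frac12|\xi|^2$, so $\operatorname{Hess}f_x=g$ at $x$. The Hessian of $f_x$ at $\exp_x\xi$ depends continuously on $(x,\xi)$ for $|\xi|<i_0$. So there is $r_0\in(0,i_0)$ with $\operatorname{Hess}f_x\ge\frac12g$ on $B(x,r_0)$ for all $x$, and by Lemma~\ref{lem:convex} all balls of radius $r\le r_0/2$ are strictly convex.

\emph{Volume.} The density of the Riemannian volume in normal coordinates is a positive continuous function on the compact set $\{(x,\xi):|\xi|\le r_0\}\subset TN$, equal to $1$ at $\xi=0$. Let $\kappa_n$ be the volume of the unit ball in $\mathbb R^n$. There are $c_1,c_2>0$ such that for all $x\in N$ and $0<r\le r_0$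
\begin{equation}\label{eq:vol}
c_1r^n\le\operatorname{vol}B(x,r)\le c_2r^n,\qquad\text{and}\qquad\frac{\operatorname{vol}B(x,r)}{\kappa_nr^n}\to1\ \text{ uniformly in $x$ as }r\to0 .
\end{equation}
Open and closed balls have the same volume.

\emph{Geodesic flow.} Fix $T\in(0,i_0)$ and a Riemannian metric on $SN$ with distance $d_S$. The map $(t,v)\mapsto\gamma_v(t)$ is smooth on the compact manifold $[0,T]\times SN$, so its differential in $v$ is bounded by a constant $C_3$, and $d(\gamma_v(t),\gamma_w(t))\le C_3\,d_S(v,w)$ for $t\in[0,T]$. An \emph{$\eta$-net} of a metric space is a subset that comes within $\eta$ of every point. A maximal subset of $SN$ with mutual distances at least $\eta$ is an $\eta$-net, and the open balls of radius $\eta/2$ about its points are disjoint. By the lower bound in \eqref{eq:vol} for the closed manifold $SN$ of dimension $2n-1$, for all small $\eta$ there is an $\eta$-net with at most $C_4\eta^{-(2n-1)}$ points.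

\begin{proof}[Proof of Theorem~\ref{thm:closed}]
Let $\varepsilon\le r_0/4$; all balls of radius $\varepsilon$ are strictly convex. In place of the lattice, let $X\subset N$ be a maximal set with $d(x,y)\ge\varepsilon/4$ for $x\ne y$ in $X$. The open balls of radius $\varepsilon/8$ about its points are disjoint, so $X$ is finite by \eqref{eq:vol}, and by maximality every point of $N$ is at distance less than $\varepsilon/4$ from $X$. Put $E(x)=X\cap B(x,3\varepsilon)$. The open balls of radius $\varepsilon/8$ about the points of $E(x)$ lie in $B(x,4\varepsilon)$, so
\[
\#E(x)\le\frac{c_2(4\varepsilon)^n}{c_1(\varepsilon/8)^n}=32^n\frac{c_2}{c_1}=:K .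
\]
Apply Lemma~\ref{lem:select} with $q=\frac12$. For every $\omega$, distinct points of $Z$ are more than $3\varepsilon$ apart by (S1), so the balls $B(z,\varepsilon)$, $z\in Z$, are disjoint. By (S2), $P(x\in Z)\ge2^{-K}$, and $K$ does not depend on $\varepsilon$.

Fix $v\in SN$. For the more than $T/(7\varepsilon)$ integers $k$ with $0\le7\varepsilon k\le T$ choose $x_k\in X$ with $d(x_k,\gamma_v(7\varepsilon k))<\varepsilon/4$. Since $T<i_0$, the segment $\gamma_v|_{[0,T]}$ is minimizing between any two of its points, so $d(x_j,x_k)>7\varepsilon-\varepsilon/2>6\varepsilon$ for $j\ne k$. This is the reason for working below the injectivity radius: a longer geodesic may return to a place it has already visited, as a closed geodesic does, and then it gets no new independent chances. The sets $E(x_k)$ are pairwise disjoint, so by (S3)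
\[
P(\text{no }x_k\text{ lies in }Z)\le(1-2^{-K})^{T/(7\varepsilon)}\le\exp\Big(-2^{-K}\frac{T}{7\varepsilon}\Big).
\]

Let $\{v_i\}$ be an $\eta$-net of $SN$ as above with $\eta=\varepsilon/(2C_3)$. The probability that this failure occurs for some $v_i$ is at most
\begin{equation}\label{eq:union}
C_4\Big(\frac{2C_3}{\varepsilon}\Big)^{2n-1}\exp\Big(-2^{-K}\frac{T}{7\varepsilon}\Big),
\end{equation}
which is less than $1$ for all $\varepsilon$ below some $\varepsilon_0$. Fix an $\omega$ without failure. Given $v\in SN$, choose $v_i$ with $d_S(v,v_i)\le\eta$. There are $t\in[0,T]$ and $z\in Z$ with $d(\gamma_{v_i}(t),z)<\varepsilon/4$, hence $d(\gamma_v(t),z)<\varepsilon/4+\varepsilon/2<\varepsilon$. So every geodesic segment of length $T$ meets the interior of a ball, and Lemma~\ref{lem:rays} gives condition (2) of Definition~\ref{def:model}.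
\end{proof}

\begin{remark}\label{rem:log}
If one tests only the segments $\gamma_{v_i}|_{[0,\ell]}$ with $\ell\le T$, then $T$ is replaced by $\ell$ in the exponent of \eqref{eq:union}, and the bound is less than $1$ only for $\ell$ of order $\varepsilon\log(1/\varepsilon)$ or larger. The logarithm is the price for adding the failure probabilities of all test segments in $N$. On a noncompact manifold there are infinitely many of them, and the sum is useless. But the failure of a short segment is independent of what happens far away from it, and the next two sections exploit this.
\end{remark}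

\section{Scales at which a manifold is almost Euclidean}\label{sec:scales}

The plan for Theorem~\ref{thm:local} is to measure lengths near $x$ in units of a small scale $\rho(x)$. In these units the balls have radius about $1$, their centers are more than about $R$ apart, and the segments to be blocked have length $L$. The number $L$ comes out of a count in Euclidean space and depends on $n$ and $R$ only. The scale $\rho$ is chosen afterwards, so small that within a window of radius much larger than $L$ the metric is almost Euclidean, geodesics of length $L$ are almost straight, and $\rho$ itself is almost constant. The geometry of $N$ enters through $\rho$ alone.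

\subsection*{Parameters}
Fix $n\ge2$ and put $a=11^{-n}/(32e)$. Choose $C_n\ge3$ so large that
\begin{equation}\label{eq:Cn}
aC_n\ge1+n\log(2\cdot10^5)+2n\log C_n+2n(n+1).
\end{equation}
For $R\ge3$ put
\[
L=C_nR^n\log R,\qquad\Lambda=100L,\qquad\delta=\frac1{100L^2}.
\]
Since $\log R\ge1$, we have $L\ge R\ge3$ and $\delta\le10^{-2}$. The number $\Lambda$ is the radius of the window. The tolerance $\delta$ is chosen so that an acceleration of size $\delta$ displaces a point by at most $\delta L^2=0.01$ in time $L$. We use without further comment that
\[
\sqrt{1+\delta}\le1.005,\qquad\sqrt{1-\delta}\ge0.994,\qquad\frac1{1-\delta}\le1.011,\qquad\frac{1+\delta}{1-\delta}\le1.03 .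
\]

\subsection*{Good scales}
Let $N$ be connected. For each $x\in N$ identify $T_xN$ with $\mathbb R^n$ by an orthonormal basis. Call $s>0$ \emph{good at $x$} if $\Lambda s$ is a normal radius at $x$ and if, in the coordinates $w\mapsto\exp_x(sw)$, $|w|\le\Lambda$, the rescaled metric $\tilde g=s^{-2}g$ and its Christoffel symbols $\tilde\Gamma$ satisfy, for all $\xi\in\mathbb R^n$,
\begin{equation}\label{eq:good}
\big|\tilde g(\xi,\xi)-|\xi|^2\big|\le\delta|\xi|^2,\qquad|\tilde\Gamma(\xi,\xi)|\le\delta|\xi|^2 .
\end{equation}
Here $|\cdot|$ is the Euclidean norm, $\tilde\Gamma(\xi,\xi)$ is the vector with components $\tilde\Gamma_{ij}^k\xi^i\xi^j$, and the condition does not depend on the orthonormal basis.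

\begin{lemma}\label{lem:rho}
Let $h:N\to(0,\infty)$ be continuous. There is a continuous function $\rho:N\to(0,\infty)$ with $\rho\le h$ such that
\begin{itemize}
\item[(A)] $\rho(x)$ is good at $x$ for every $x\in N$;
\item[(B)] $|\rho(y)-\rho(x)|\le\delta\rho(x)$ whenever $d(x,y)\le\Lambda\rho(x)$.
\end{itemize}
If $N$ is compact, there is $\varepsilon_0=\varepsilon_0(N,g,R)>0$ such that every constant $\rho\equiv\varepsilon<\varepsilon_0$ satisfies \textup{(A)} and \textup{(B)}.
\end{lemma}

\begin{proof}
Let $Q\subset N$ be compact. We claim that there is $s_Q>0$ such that all $s\le s_Q$ are good at all $x\in Q$. By the existence of uniformly normal neighborhoods there is $r_Q>0$ that is a normal radius at every point of $Q$. Cover $Q$ by finitely many compact sets on which a smooth orthonormal frame exists. The metric coefficients $g_{ij}(x,\xi)$ and Christoffel symbols $\Gamma_{ij}^k(x,\xi)$ in normal coordinates at $x$ are smooth in $(x,\xi)$ for $|\xi|\le r_Q$, and $g_{ij}(x,0)=\delta_{ij}$. So $|g_{ij}-\delta_{ij}|\le C|\xi|$ and $|\Gamma_{ij}^k|\le C$ with $C=C(Q)$. Under the substitution $\xi=sw$ we get $\tilde g_{ij}(w)=g_{ij}(x,sw)$ and $\tilde\Gamma_{ij}^k(w)=s\,\Gamma_{ij}^k(x,sw)$.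 For $|w|\le\Lambda$ and $\Lambda s\le r_Q$ the errors are at most $C\Lambda s$ and $Cs$, and the claim follows. If $N$ is compact, $\varepsilon_0=s_N$ proves the last statement, since (B) is trivial for constants.

In general let $\sigma(x)=\min\big(1,\frac12\sup\{s:\text{all }s'\le s\text{ are good at }x\}\big)$. All $s\le\sigma(x)$ are good at $x$, and $\sigma\ge\min(1,s_Q/2)$ on $Q$. The function $\sigma$ need not vary slowly, so we replace $\min(\sigma,h)$ by a minorant with the small Lipschitz constant $\tau=\delta/\Lambda$:
\[
\rho(x)=\inf_{y\in N}\big(\min(\sigma(y),h(y))+\tau\,d(x,y)\big).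
\]
Taking $y=x$ gives $\rho\le\min(\sigma,h)$, and this gives (A) once $\rho>0$. As an infimum of $\tau$-Lipschitz functions that are bounded below, $\rho$ is $\tau$-Lipschitz, and $\tau\Lambda=\delta$ gives (B). For positivity choose $r>0$ with $B(x,r)$ compact. The terms with $y\in B(x,r)$ are at least $\inf_{B(x,r)}\min(\sigma,h)>0$, and the others are at least $\tau r$.
\end{proof}

From now on $\rho$ is a continuous positive function with (A) and (B); nothing else about it is used. The \emph{window} at $x$ is $W_x=B(x,\Lambda\rho(x))$, with the coordinate $w$ given by $w\mapsto\exp_x(\rho(x)w)$ and the rescaled distance $\tilde d=d/\rho(x)$. In it $|w|=\tilde d(x,\cdot)$. Property (B) says that $0.99\rho(x)\le(1-\delta)\rho(x)\le\rho\le(1+\delta)\rho(x)\le1.01\rho(x)$ on $W_x$. Applied at a common point it gives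
\begin{equation}\label{eq:compare}
\rho(x')\le\tfrac{1+\delta}{1-\delta}\,\rho(x)\le1.03\,\rho(x)\qquad\text{if }W_x\cap W_{x'}\ne\emptyset .
\end{equation}

\begin{lemma}[geometry of a window]\label{lem:window}
In the window at $x$ the following hold.
\begin{itemize}
\item[(a)] $\tilde d(w,w')\le\sqrt{1+\delta}\,|w-w'|$ for $|w|,|w'|\le\Lambda$, and $\tilde d(w,w')\ge\sqrt{1-\delta}\,|w-w'|$ for $|w|,|w'|\le\Lambda/4$.
\item[(b)] If $w:[0,L]\to\{|w|\le\Lambda\}$ is a $\tilde g$-unit-speed geodesic, then $0.99\le|w'|\le1.01$ and $|w(t)-w(0)-tw'(0)|\le0.01$ for $t\in[0,L]$.
\item[(c)] $B(x,\rho(x))$ is a strictly convex smooth ball.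
\end{itemize}
\end{lemma}

\begin{proof}
(a) The straight segment from $w$ to $w'$ lies in the chart and has $\tilde g$-length at most $\sqrt{1+\delta}\,|w-w'|$ by \eqref{eq:good}. Now let $|w|,|w'|\le\Lambda/4$. A curve from $w$ to $w'$ inside the chart has $\tilde g$-length at least $\sqrt{1-\delta}\,|w-w'|$. Along a curve that leaves the chart, $\tilde d(x,\cdot)$ rises from at most $\Lambda/4$ to more than $\Lambda$ and falls back, so the rescaled length is at least $\frac32\Lambda>|w-w'|$.

(b) From $\tilde g(w',w')=1$ and \eqref{eq:good} we get $(1+\delta)^{-1}\le|w'|^2\le(1-\delta)^{-1}$, which gives the first claim. The geodesic equation $w''=-\tilde\Gamma(w',w')$ gives $|w''|\le1.011\,\delta$, and Taylor's formula bounds the error by $\frac12\cdot1.011\,\delta L^2\le\delta L^2=0.01$.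

(c) Scaling the metric by a constant does not change the Christoffel symbols, and $f_x=\rho(x)^2f$ with $f=\frac12|w|^2$. For $|w|\le2$,
\[
\operatorname{Hess}f(\xi,\xi)=|\xi|^2-\langle w,\tilde\Gamma(\xi,\xi)\rangle\ge(1-2\delta)|\xi|^2 .
\]
For $y\in B(x,\rho(x))$ we have $2\rho(x)\le2\rho(y)/0.99\le\Lambda\rho(y)$, so $2\rho(x)$ is a normal radius at $y$ by (A). Lemma~\ref{lem:convex} applies with $r=\rho(x)$.
\end{proof}

The candidate centers form a net whose mesh follows the scale.

\begin{lemma}[the net]\label{lem:net}
There is a countable set $X\subset N$ such that
\begin{itemize}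
\item[(a)] for every $c\in N$ there is $x\in X$ with $d(x,c)<\frac14\min(\rho(x),\rho(c))$;
\item[(b)] $\#\big(X\cap B(x,S\rho(x))\big)\le(11S)^n$ for all $x\in N$ and $1\le S\le\Lambda$.
\end{itemize}
\end{lemma}

\begin{proof}
By Zorn's lemma there is a maximal set $X$ with $d(x,y)\ge\frac14\min(\rho(x),\rho(y))$ for all $x\ne y$ in $X$. If $c\notin X$, then $c$ cannot be added to $X$, which gives (a); if $c\in X$, take $x=c$. For (b), two points of $X$ in $B(x,S\rho(x))\subset W_x$ have $\tilde d\ge0.99/4$, so their coordinates satisfy $|w-w'|\ge0.99/(4\cdot1.005)\ge\frac15$ by Lemma~\ref{lem:window}(a). The open Euclidean balls of radius $\frac1{10}$ about such points are disjoint and lie in a ball of radius $S+\frac1{10}$, so there are at most $(10S+1)^n\le(11S)^n$ points. Countably many of the open balls $\operatorname{int}B(x,\rho(x))$ cover $N$, and each contains finitely many points of $X$.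
\end{proof}

\section{Blocking all short geodesics: the Local Lemma}\label{sec:lll}

An event $A$ is \emph{mutually independent} of a family of events if it is independent of the $\sigma$-algebra that the family generates. The tool that replaces the union bound is the symmetric Lov\'asz Local Lemma \cite{EL}, \cite[Cor.~5.1.2]{AS}.

\begin{lemma}[Local Lemma]\label{lem:lll}
Let $A_1,\dots,A_k$ be events in a probability space. Suppose that each $A_i$ is mutually independent of the family of all other events $A_j$ except at most $D$ of them, that $P(A_i)\le p_0$ for all $i$, and that $e\,p_0(D+1)\le1$. Then with positive probability none of the events $A_i$ occurs.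
\end{lemma}

The number $k$ of events does not enter. The failure probability of one test segment is weighed only against the number of test segments that interact with it. In rescaled units this number is a power of $L$, and the failure probability will be $\exp(-aLR^{-n})$; the choice $L=C_nR^n\log R$ balances the two.

\begin{proof}[Proof of Theorem~\ref{thm:local}]
Let $\rho$ be as in Lemma~\ref{lem:rho} (a constant $\varepsilon<\varepsilon_0$ for the last statement of the theorem) and $X$ as in Lemma~\ref{lem:net}.

\medskip\noindent\emph{Step 1: selection.}
Put $E(x)=X\cap B(x,R\rho(x))$ for $x\in X$; by Lemma~\ref{lem:net}(b), $\#E(x)\le(11R)^n$. With $q=\frac12$ a point might be selected with probability only $2^{-(11R)^n}$, so we take the marking probability $q=(11R)^{-n}$, at which an exclusion set contains at most one marked point on average. For real $\lambda>1$ we have $(1-\frac1\lambda)^{\lambda-1}=(1+\frac1{\lambda-1})^{-(\lambda-1)}\ge\frac1e$. With $\lambda=1/q$, (S2) gives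
\begin{equation}\label{eq:PZ}
P(x\in Z)\ge q(1-q)^{1/q-1}\ge q/e\qquad(x\in X).
\end{equation}

Statement (1) of the theorem holds for every $\omega$. Indeed, the balls $B_z$ are strictly convex by Lemma~\ref{lem:window}(c). By (S1), applied at $z$ and at $z'$,
\begin{equation}\label{eq:sep}
d(z,z')>R\max(\rho(z),\rho(z'))\ge\tfrac R2\rho(z)+\tfrac R2\rho(z')\qquad(z\ne z'\text{ in }Z),
\end{equation}
so the balls $B(z,\frac R2\rho(z))$ are disjoint. If $B_z$ meets $B(x,\rho(x))$ for some $x\in N$, then $\rho(z)\le1.03\rho(x)$ by \eqref{eq:compare}, so $z\in X\cap B(x,3\rho(x))$, a finite set. Hence the family $\{B_z\}$ is locally finite.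

\medskip\noindent\emph{Step 2: test segments.}
By Lemma~\ref{lem:window}(b), geodesics of rescaled length $L$ are shadowed by straight segments $p+tu$ in the coordinates of a window, so it suffices to discretize $p$ and $u$. An error in $u$ is multiplied by $L$, so the net for $u$ must be finer by this factor. Let $F_1$ be a maximal subset of $\{|p|\le1\}\subset\mathbb R^n$ with mutual distances at least $\frac1{20}$, and $F_2$ a maximal subset of $\{0.9\le|u|\le1.1\}$ with mutual distances at least $\frac1{20L}$. These are nets of mesh $\frac1{20}$ and $\frac1{20L}$. Comparing volumes as in Lemma~\ref{lem:net}, with balls of radius $\frac1{40}$ and $\frac1{40L}$, gives $\#F_1\le41^n$ and $\#F_2\le(44L+1)^n\le(45L)^n$. Put $F=F_1\times F_2$; then $\#F\le(2000L)^n$.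

For $x\in X$ and $(p,u)\in F$ let $c(t)=\exp_x(\rho(x)(p+tu))$, $t\in[0,L]$. All rescaled distances in Steps 2--4 refer to the window at $x$. Since $|p+tu|\le1+1.1L\le\Lambda/4$, Lemma~\ref{lem:window}(a) gives
\begin{equation}\label{eq:speed}
0.89\,|t-t'|\le\tilde d(c(t),c(t'))\le1.11\,|t-t'| .
\end{equation}

Which points of $X$ along $c$ should be tested? Independence needs disjoint exclusion sets, hence a spacing of order $R$. This allows about $L/R$ trials, each successful with probability about $R^{-n}$, and it would force $L$ to be of order $R^{n+1}$ at least. The lost factor $R$ is recovered as follows. Net points that are \emph{close} to each other lie in each other's exclusion sets, so at most one of them is selected, and their probabilities \emph{add}. We therefore test clusters of about $R/4$ points at unit spacing, and we place the clusters $4R$ apart.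

Let $m=\lceil R/4\rceil$ and $t_{j,i}=4Rj+i$, where $0\le i\le m-1$ and $j$ runs through the integers $j\ge0$ with $4Rj+R/4\le L$. As $i<R/4$, all $t_{j,i}$ lie in $[0,L]$. The number $J$ of clusters satisfies $J\ge\frac{L-R/4}{4R}\ge\frac L{8R}$, because $L\ge R/2$. By Lemma~\ref{lem:net}(a) choose $x_{j,i}\in X$ with $d(x_{j,i},c(t_{j,i}))<\frac14\rho(c(t_{j,i}))\le\frac14\cdot1.01\rho(x)$. Then
\begin{equation}\label{eq:near}
\tilde d(x_{j,i},c(t_{j,i}))\le0.2525,\qquad\tilde d(x,x_{j,i})\le1.26+1.1L\le\Lambda,
\end{equation}
so $0.99\rho(x)\le\rho(x_{j,i})\le1.01\rho(x)$. The \emph{bad event} of $(x,p,u)$ is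
\[
A_{x,p,u}=\{\text{no }x_{j,i}\text{ lies in }Z\}.
\]

\medskip\noindent\emph{Step 3: the probability of a bad event.}
Here $R\ge3$ is used in the form $2\cdot0.2525=0.505\le0.17R$.

Within a cluster, $1\le|t_{j,i}-t_{j,i'}|<R/4$ for $i\ne i'$. By \eqref{eq:speed} and \eqref{eq:near},
\[
0<0.89-0.505\le\tilde d(x_{j,i},x_{j,i'})\le1.11\cdot\tfrac R4+0.17R\le0.45R .
\]
So the points of a cluster are distinct, and $d(x_{j,i},x_{j,i'})\le0.45R\rho(x)\le R\rho(x_{j,i})$, that is, $x_{j,i'}\in E(x_{j,i})$. By (S1) the events $\{x_{j,i}\in Z\}$, $0\le i<m$, are pairwise disjoint. By \eqref{eq:PZ} their union $H_j$ has probability at least $mq/e\ge\beta:=\frac R{4e}(11R)^{-n}$.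

For different clusters $j\ne j'$ we have $|t_{j,i}-t_{j',i'}|\ge4R-R/4=3.75R$, so
\[
\tilde d(x_{j,i},x_{j',i'})\ge0.89\cdot3.75R-0.17R>3R .
\]
The balls $B(x_{j,i},R\rho(x_{j,i}))$ have rescaled radius at most $1.01R$, so exclusion sets from different clusters are disjoint. By (S3) the events $H_j$ are independent, and
\begin{equation}\label{eq:bad}
P(A_{x,p,u})\le(1-\beta)^J\le\exp\Big(-\frac{\beta L}{8R}\Big)=\exp\Big(-\frac{11^{-n}}{32e}\,LR^{-n}\Big)=\exp(-aLR^{-n})=:p_0 .
\end{equation}

\medskip\noindent\emph{Step 4: dependencies.}
By \eqref{eq:near} the exclusion sets of the points $x_{j,i}$ lie within rescaled distance $1.26+1.1L+1.01R\le4L$ of $x$. So $A_{x,p,u}$ is determined by the trace of $\omega$ on the finite set $Y_x=X\cap B(x,4L\rho(x))$, and it is mutually independent of the family of all bad events $A_{x',p',u'}$ with $Y_{x'}\cap Y_x=\emptyset$, which are determined by $\omega\setminus Y_x$. If $Y_{x'}$ meets $Y_x$, then $\rho(x')\le1.03\rho(x)$ by \eqref{eq:compare}, and $d(x,x')\le4L\rho(x)+4L\rho(x')\le9L\rho(x)$. By Lemma~\ref{lem:net}(b) there are at most $(99L)^n$ such $x'\in X$, including $x$ itself. Each bad event is therefore mutually independent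 of all others except at most $D$, where
\[
D+1\le(99L)^n(2000L)^n\le(2\cdot10^5L^2)^n .
\]

\medskip\noindent\emph{Step 5: avoiding all bad events.}
Multiply \eqref{eq:Cn} by $\log R$ and use $1\le\log R$ and $\log\log R\le\log R$:
\begin{align*}
aLR^{-n}=aC_n\log R&\ge1+n\log(2\cdot10^5)+2n\log C_n+2n(n+1)\log R\\
&\ge1+n\log(2\cdot10^5)+2n(\log C_n+n\log R+\log\log R)\\
&=1+n\log(2\cdot10^5L^2).
\end{align*}
By \eqref{eq:bad} this says $e\,p_0(D+1)\le1$. By Lemma~\ref{lem:lll}, any finitely many bad events are avoided simultaneously by some $\omega$. Identify subsets of $X$ with points of the compact product space $\{0,1\}^X$. The complement of a bad event depends on finitely many coordinates, so it is closed. These closed sets have the finite intersection property, hence a common point $\omega$. We fix it. (The set of such $\omega$ may have probability zero when $X$ is infinite; only its existence matters.)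

\medskip\noindent\emph{Step 6: every geodesic is blocked.}
Let $\gamma$ be a maximal geodesic with $\gamma(0)=y$. By (A), $\Lambda\rho(y)$ is a normal radius at $y$, so $\gamma$ is defined on $[0,\Lambda\rho(y)]\supset[0,2L\rho(y)]$; this replaces completeness. Choose $x\in X$ with $d(x,y)<\frac14\rho(x)$. Then $y\in W_x$, so $\rho(x)\le\rho(y)/0.99\le2\rho(y)$, and $\gamma(\rho(x)t)$ is defined for $0\le t\le L$. Its rescaled distance to $x$ is at most $\frac14+L\le\Lambda$, so $\gamma(\rho(x)t)=\exp_x(\rho(x)w(t))$ for a $\tilde g$-unit-speed geodesic $w$ in the chart, with $|w(0)|\le\frac14$. By Lemma~\ref{lem:window}(b), $|w'(0)|\in[0.99,1.01]$, so there is $(p,u)\in F$ with $|p-w(0)|\le\frac1{20}$ and $|u-w'(0)|\le\frac1{20L}$, and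
\[
|w(t)-(p+tu)|\le0.01+0.05+0.05=0.11\qquad(0\le t\le L).
\]
Since $A_{x,p,u}$ does not occur, some $z=x_{j,i}$ lies in $Z$. With $t=t_{j,i}$, Lemma~\ref{lem:window}(a) and \eqref{eq:near} give
\[
d(\gamma(\rho(x)t),z)\le(1.005\cdot0.11+0.2525)\rho(x)<0.37\rho(x)\le\frac{0.37}{0.99}\,\rho(z)<\tfrac12\rho(z),
\]
and the time $s=\rho(x)t$ satisfies $s\le L\rho(x)\le2L\rho(y)$. This is statement (2).
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:all}]
The components of $N$ are open, so we may treat them one at a time; let $N$ be connected. For $n\ge2$ apply Theorem~\ref{thm:local} with $R=3$ and $h\equiv1$. The balls $B_z\subset B(z,\frac32\rho(z))$ are disjoint, and statement (2) implies condition (b) of Lemma~\ref{lem:rays}. For $n=1$, $N$ is isometric to a circle or to an open interval, possibly unbounded. On a circle take one arc shorter than half of it. On an interval take a sequence $(b_k)_{k\in\mathbb Z}$ that increases strictly and tends to the ends of the interval as $k\to\pm\infty$, and use the arcs $[b_{2k},b_{2k+1}]$. In both cases the family is locally finite, and every ray enters the interior of an arc.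
\end{proof}

\section{Free paths and volume fraction}\label{sec:path}

\begin{proof}[Proof of Theorem~\ref{thm:path}\textup{(a)}]
The volume fraction is controlled by $R$: each ball sits in a private ball that is $R/2$ times as large. Put $R=2.1\,\theta^{-1/n}$. The hypothesis $\theta\le0.7^n$ means $R\ge3$. Take $\rho\equiv\varepsilon<\varepsilon_0(N,g,R)$ and $Z$ as in the proof of Theorem~\ref{thm:local}. The set $Z$ is finite, because the family $\{B_z\}$ is locally finite and $N$ is compact. By \eqref{eq:good} the eigenvalues of $\tilde g$ in a window lie in $[1-\delta,1+\delta]$, so the volume density $\sqrt{\det\tilde g}$ lies between $(1-\delta)^{n/2}$ and $(1+\delta)^{n/2}$. As $R/2\le\Lambda$,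
\[
\operatorname{vol}B(z,\varepsilon)\le(1+\delta)^{n/2}\kappa_n\varepsilon^n,\qquad\operatorname{vol}B(z,\tfrac R2\varepsilon)\ge(1-\delta)^{n/2}\kappa_n(\tfrac R2)^n\varepsilon^n .
\]
The larger balls are disjoint and $2\sqrt{1.03}\le2.1$, so
\[
\sum_{z\in Z}\operatorname{vol}B_z\le\Big(\frac{1+\delta}{1-\delta}\Big)^{n/2}\Big(\frac2R\Big)^n\operatorname{vol}(N)\le\Big(\frac{2.1}R\Big)^n\operatorname{vol}(N)=\theta\operatorname{vol}(N).
\]
Every geodesic segment of length $2L\varepsilon=2C_nR^n\log R\cdot\varepsilon$ meets the interior of a ball, so $\{B_z\}$ is a model by Lemma~\ref{lem:rays}. It remains to express $L$ through $\theta$. We have $R^n=2.1^n/\theta$. From $2.1<(10/7)^3$ and $\log\frac1\theta\ge n\log\frac{10}7$ we get $\log2.1\le\frac3n\log\frac1\theta$, hence $\log R=\log2.1+\frac1n\log\frac1\theta\le\frac4n\log\frac1\theta$. So $C_n'=8\cdot2.1^nC_n/n$ works.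
\end{proof}

The lower bound makes the heuristic of Section~\ref{sec:intro} precise by averaging over all geodesics. The Liouville measure $\mu$ on $SN$ is the Riemannian volume on $N$ times the standard measure on the unit spheres of the tangent spaces. It is invariant under the geodesic flow $v\mapsto\gamma_v'(t)$. Hence for every Borel set $U\subset N$ and every $t\in\mathbb R$,
\begin{equation}\label{eq:liouville}
\mu\{v\in SN:\gamma_v(t)\in U\}=\mu\{v\in SN:\gamma_v(0)\in U\}=\frac{\operatorname{vol}(U)}{\operatorname{vol}(N)}\,\mu(SN).
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:path}\textup{(b)}]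
By \eqref{eq:vol}, $\operatorname{vol}B(z,2\varepsilon)/\operatorname{vol}B(z,\varepsilon)\to2^n$ uniformly in $z$, so there is $\varepsilon_1>0$ with $\operatorname{vol}B(z,2\varepsilon)\le3^n\operatorname{vol}B(z,\varepsilon)$ for all $z\in N$ and $\varepsilon<\varepsilon_1$. Let $U$ be the union of the doubled balls $B(z,2\varepsilon)$, where $B(z,\varepsilon)$ runs through $\mathcal B$. The balls of $\mathcal B$ are disjoint, so their volumes add up to $\theta\operatorname{vol}(N)$, and $\operatorname{vol}(U)\le3^n\theta\operatorname{vol}(N)$.

Identity \eqref{eq:liouville} concerns one time only; doubling the balls reduces a whole interval $[0,\ell]$ to finitely many times. If $\gamma_v(t)\in B(z,\varepsilon)$ for some $t\in[0,\ell]$, then with $k=\lfloor t/\varepsilon\rfloor$ we have $0\le k\le\ell/\varepsilon$ and $d(\gamma_v(k\varepsilon),\gamma_v(t))<\varepsilon$, so $\gamma_v(k\varepsilon)\in U$. Thus all $v$ for which $\gamma_v([0,\ell])$ meets a ball of $\mathcal B$ lie in a set of measure at most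
\[
\Big(\frac\ell\varepsilon+1\Big)3^n\theta\,\mu(SN).
\]
For $\ell=\frac12\,3^{-n}\varepsilon/\theta$ this equals $(\frac12+3^n\theta)\mu(SN)$, which is at most $\frac23\mu(SN)$ by the hypothesis $\theta\le3^{-n}/6$. So some segment $\gamma_v|_{[0,\ell]}$ misses all the balls, and $c_n=3^{-n}/2$ works.
\end{proof}

\begin{remark}\label{rem:order}
In the range $3^{-n}/6<\theta\le0.7^n$ part (b) does not apply, but the models constructed in (a) still have free paths of length $\varepsilon$. By \eqref{eq:sep} their centers are more than $3\varepsilon$ apart. Let $\gamma$ be a geodesic with $\gamma(0)=z\in Z$. For $\varepsilon\le t\le2\varepsilon$ we have $d(\gamma(t),z)=t$, since $2\varepsilon\le\Lambda\varepsilon$ is a normal radius at $z$. So $\gamma(t)\notin\operatorname{int}B_z$, and $d(\gamma(t),z')>3\varepsilon-2\varepsilon=\varepsilon$ for all other centers $z'$.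
\end{remark}

\begin{thebibliography}{9}

\bibitem{AS}
Alon and Spencer, \emph{The Probabilistic Method}.

\bibitem{EL}
Erd\H{o}s and Lov\'asz, 1975.

\bibitem{Katz}
Gabriel Katz, \emph{Holography of geodesic flows, harmonizing metrics, and billiards' dynamics}, arXiv:2003.10501 (2020).

\end{thebibliography}
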